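\title{Supersaturation for intersecting set-pair systems}

\begin{abstract}
By Bollob\'as's inequality, a family of pairs $(A_j,B_j)$ of disjoint sets with $|A_j|+|B_j|\le n$, in which $A_j$ meets $B_k$ whenever $j\ne k$, has at most $K=\binom{n}{\lfloor n/2\rfloor}$ members. We study how many pairs of members must violate the intersection condition when the family has $K+x$ members. A conjectured lower bound is $(\lfloor n/2\rfloor+1)x$. We show that this bound holds for $n\le 3$ and fails for every $n\ge4$. We prove the lower bound $\frac{n+1}{\lceil n/2\rceil+1}\,x$ and show that the limit $2$ of its constant is asymptotically optimal. We also find the asymptotic minimum for $x=\lfloor\lambda K\rfloor$ with fixed $0<\lambda<\frac14$, and for $x/K\to\infty$.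
\end{abstract}

\section{The problem and the results}

Let $n$ and $N$ be positive integers and write $[N]=\{1,\dots,N\}$. An \emph{$(n,N)$-family} is a set $\mathcal F$ of ordered pairs $(A,B)$ of subsets of $[N]$, called \emph{members}, such that
\[
A\cap B=\emptyset\qquad\text{and}\qquad |A|+|B|\le n\qquad\text{for all }(A,B)\in\mathcal F .
\]
Members are distinct as ordered pairs, but two of them may share a coordinate. An \emph{$n$-family} is an $(n,N)$-family for some $N$; the names of the ground elements play no role, so we allow any finite ground set. Two distinct members $(A,B)$ and $(A',B')$ form a \emph{bad pair} if $A\cap B'=\emptyset$ or $A'\cap B=\emptyset$, and a \emph{good pair} otherwise. We write $\operatorname{bad}(\mathcal F)$ for the number of unordered bad pairs. A family without bad pairs is an \emph{intersecting set-pair system}, or \emph{ISP-system}. Throughout,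
\[
K=K_n=\binom{n}{\lfloor n/2\rfloor}.
\]

Bollob\'as's inequality states that an $n$-family that is an ISP-system has at most $K$ members; Section~\ref{sec:lower} contains a proof. The bound is attained when $N\ge n$. Indeed, consider \emph{complementary} members $(A,[n]\setminus A)$. Since $A\cap([n]\setminus A')=\emptyset$ means $A\subseteq A'$, two such members are bad exactly when one first coordinate contains the other, and so the $K$ complementary members with $|A|=\lfloor n/2\rfloor$ form an ISP-system.

A family with more than $K$ members has bad pairs, and the supersaturation problem asks how many. For an integer $x\ge0$ let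
\[
g_n(x)=\min\{\operatorname{bad}(\mathcal F):\ \mathcal F\text{ is an $n$-family with }|\mathcal F|=K+x\}.
\]
Two bounds come at once. Deleting one member of each bad pair leaves an ISP-system, so $g_n(x)\ge x$. In the other direction, add to the extremal system above $x\le\binom{n}{\lfloor n/2\rfloor+1}$ complementary members with $|A'|=\lfloor n/2\rfloor+1$. These are good with one another, and each $A'$ contains $\lfloor n/2\rfloor+1$ sets of size $\lfloor n/2\rfloor$. This family has exactly $(\lfloor n/2\rfloor+1)x$ bad pairs, and one may guess that no family does better. The following conjecture is posed in~\cite{BTW}.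

\medskip
\noindent\textbf{Conjecture.} \emph{Every $(n,N)$-family $\mathcal F$ with $|\mathcal F|=K+x$, where $x\ge0$ is an integer, satisfies}
\begin{equation}\label{eq:conj}
\operatorname{bad}(\mathcal F)\ \ge\ \bigl(\lfloor n/2\rfloor+1\bigr)\,x .
\end{equation}

The conjecture is false, and our first two theorems say for which $n$.

\begin{theorem}\label{thm:false}
For every $n\ge5$ and every $N\ge n$ there is an $(n,N)$-family that violates \eqref{eq:conj}. The same holds for $n=4$ and every $N\ge5$.
\end{theorem}

\begin{theorem}\label{thm:small}
For $n\in\{1,2,3\}$, inequality \eqref{eq:conj} holds for all $N$ and $x$. Hence, for given $n$, it holds for all $N$ and $x$ if and only if $n\le3$.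
\end{theorem}

The true cost of an extra member is bounded independently of $n$. Put
\[
\kappa_n=\frac{n+1}{\lceil n/2\rceil+1},
\]
so that $\kappa_n\to2$ as $n\to\infty$.

\begin{theorem}\label{thm:lower}
Every $n$-family $\mathcal F$ with $|\mathcal F|=M$ satisfies, for every integer $k\ge1$,
\[
\operatorname{bad}(\mathcal F)\ge\kappa_n\Bigl(kM-\binom{k+1}{2}K\Bigr),
\qquad\text{and also}\qquad
\operatorname{bad}(\mathcal F)\ge\frac{\kappa_n}{2}\Bigl(\frac{M^2}{K}-M\Bigr).
\]
In particular, the case $k=1$ gives $g_n(x)\ge\kappa_n x$.
\end{theorem}

Passing from $k-1$ to $k$ changes the first bound by $\kappa_n(M-kK)$, so the best choice is the $k$ with $kK\le M\le(k+1)K$. The second bound is a closed form suited to large $M$.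

\begin{theorem}\label{thm:sharp}
\begin{enumerate}
\item[(a)] The number $c_n=\inf_{x\ge1}g_n(x)/x$ satisfies $\kappa_n\le c_n\le2+O(1/n)$. Hence $c_n\to2$.
\item[(b)] For every fixed $0<\lambda<\frac14$ we have $g_n(\lfloor\lambda K\rfloor)=(2\lambda+o(1))K$ as $n\to\infty$.
\item[(c)] If $n\to\infty$ and $M/K\to\infty$, then the minimum of $\operatorname{bad}(\mathcal F)$ over $n$-families with $M$ members is $(1+o(1))M^2/K$.
\end{enumerate}
\end{theorem}

The conjecture asserts $c_n\ge\lfloor n/2\rfloor+1$. By part (a) it fails for large $n$ even if each bad pair is counted twice, once in each order.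

What complementary families do not exploit is that $A\cup B$ need not be the whole ground set. A member can then have a near copy that differs from it in a single spare element, and near copies make few bad pairs per added member. Section~\ref{sec:counter} builds the counterexamples from this observation. Section~\ref{sec:lower} proves Theorem~\ref{thm:lower} with a random ordering of the ground set and explains both constants, $\lfloor n/2\rfloor+1$ and $2$. Section~\ref{sec:sharp} contains the constructions for Theorem~\ref{thm:sharp}, and Section~\ref{sec:small} treats $n\le3$. In examples we write $23$ for $\{2,3\}$, and $\binom{S}{s}$ denotes the set of $s$-element subsets of $S$.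

\section{Counterexamples}\label{sec:counter}

\subsection{Clusters}

Start from an extremal ISP-system for $n-1$ in place of $n$. It has about $K/2$ members, and each of them has room for one more element. Using this room in $q$ different ways replaces each member by a cluster of $q$ near copies.

\begin{lemma}\label{lem:cluster}
Let $s=\lfloor\frac{n-1}2\rfloor$ and $K'=\binom{n-1}{s}$. Let $\mathcal F$ be an $n$-family such that every member $(A,B)$ has a \emph{type} $Z\in\binom{[n-1]}{s}$, meaning that $A\cap[n-1]=Z$ and $B\cap[n-1]=[n-1]\setminus Z$. Then two distinct members are bad if and only if they have the same type. If every type occurs exactly $q$ times, then $|\mathcal F|=qK'$ and $\operatorname{bad}(\mathcal F)=\binom q2K'$.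
\end{lemma}

\begin{proof}
Let $(A,B)$ and $(A',B')$ have types $Z$ and $Z'$. If $Z\ne Z'$, then $A\cap B'\supseteq Z\setminus Z'$ and $A'\cap B\supseteq Z'\setminus Z$, and both differences are nonempty because $|Z|=|Z'|$. So the pair is good. If $Z=Z'$, then $A\cap B'$ and $A'\cap B$ contain no element of $[n-1]$. Were the pair good, both $A$ and $B$ would contain an element outside $[n-1]$, which gives $|A|+|B|\ge n+1$.
\end{proof}

Clusters of size $2$ give about $K$ members and no real excess. Clusters of size $3$ give about $\frac32K$ members and $\frac32K$ bad pairs: an excess of about $K/2$ at the price of about three bad pairs per extra member, whatever $n$ is. One spare element already produces three near copies: omit it, put it into $A$, or put it into $B$.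

\begin{example}
Let $n=N=5$, so $s=2$, $K'=6$ and $K=10$. The cluster of type $12$ consists of $(12,34)$, $(125,34)$ and $(12,345)$. The six clusters have $18$ members and $18$ bad pairs. Here $x=8$, and \eqref{eq:conj} requires $3\cdot 8=24$.
\end{example}

\begin{proof}[Proof of Theorem~\ref{thm:false} for $n\ge5$]
With $\overline Z=[n-1]\setminus Z$, let $\mathcal F$ consist of the members
\[
(Z,\overline Z),\qquad(Z\cup\{n\},\overline Z),\qquad(Z,\overline Z\cup\{n\}),\qquad Z\in\binom{[n-1]}{s}.
\]
This is an $(n,N)$-family for every $N\ge n$, and Lemma~\ref{lem:cluster} gives $|\mathcal F|=\operatorname{bad}(\mathcal F)=3K'$.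

If $n=2h$ with $h\ge3$, then $K=\binom{2h}{h}=2\binom{2h-1}{h-1}=2K'$, so $x=K'$ and the right side of \eqref{eq:conj} is $(h+1)K'\ge4K'$. If $n=2h+1$ with $h\ge2$, then $K=\binom{2h+1}{h}=\frac{2h+1}{h+1}\binom{2h}{h}=\frac{2h+1}{h+1}K'$, so $x=3K'-K=\frac{h+2}{h+1}K'$ and the right side of \eqref{eq:conj} is $(h+2)K'\ge4K'$. In both cases it exceeds $3K'$.
\end{proof}

\subsection{Stars, and the case $n=4$}

For $n=4$ the same family has $K'=3$, nine members, $x=3$ and nine bad pairs, which only ties \eqref{eq:conj}. A cheaper family is needed, and the next lemma lets us count bad pairs by looking at a graph. A \emph{star} is a connected graph whose edges, if any, all contain one common vertex.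

\begin{lemma}\label{lem:stars}
Let $\mathcal A$ and $\mathcal B$ be finite collections of finite sets, and let $\mathcal F=\{(A,B)\in\mathcal A\times\mathcal B:A\cap B=\emptyset\}$. Regard $\mathcal F$ as the edge set of a bipartite graph $H$ whose vertex classes are disjoint copies of $\mathcal A$ and $\mathcal B$. If the components of $H$ are stars with $d_1,\dots,d_c$ edges, then $\operatorname{bad}(\mathcal F)=\sum_i\binom{d_i}2$.
\end{lemma}

\begin{proof}
Distinct members $(A,B)$ and $(A',B')$ are bad if and only if $(A,B')$ or $(A',B)$ is an edge of $H$, and such an edge puts both members into one component. Conversely, two edges of a star have $A=A'$ or $B=B'$, and then $(A,B')$ is one of the two edges.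
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:false} for $n=4$]
On the ground set $[5]$ let
\[
\mathcal A=\{23,14,45,35,25,15\},\qquad \mathcal B=\{45,35,25,15,12,34\}.
\]
A $2$-set is disjoint from exactly the three $2$-subsets of its complement. For $23$ these are $14,15,45$, of which $15,45\in\mathcal B$. For $14$ they are $23,25,35$, of which $25,35\in\mathcal B$. For $45$, $35$, $25$, $15$ the disjoint sets avoid $5$, so only $12$ and $34$ are candidates in $\mathcal B$: the sets $45$ and $35$ miss $12$ and meet $34$, while $25$ and $15$ miss $34$ and meet $12$. So the family of Lemma~\ref{lem:stars} is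
\begin{equation}\label{eq:eight}
\begin{array}{cccc}
(23,45)&(14,35)&(45,12)&(25,34)\\
(23,15)&(14,25)&(35,12)&(15,34)
\end{array}
\end{equation}
and each column is a component of $H$, a star with two edges. This $(4,5)$-family has $8=K_4+2$ members and $4$ bad pairs, while \eqref{eq:conj} requires $3\cdot2=6$.
\end{proof}

\section{The lower bound}\label{sec:lower}

\subsection{Random orderings}

We first make all members the same size.

\begin{lemma}[Padding]\label{lem:pad}
For every $n$-family $\mathcal F$ there is an $n$-family with the same numbers of members and of bad pairs in which every member satisfies $|A|+|B|=n$.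
\end{lemma}

\begin{proof}
For each member with $|A|+|B|<n$, add to $A$ the missing number of new elements, each used in this one place. No intersection between a first and a second coordinate changes. The members stay distinct, since removing the new elements recovers them.
\end{proof}

Give each element $v$ of the ground set an independent uniform random variable $t_v\in[0,1]$. The values are distinct almost surely and order any finite set of elements uniformly at random. For disjoint sets $A,B$ let $E(A,B)$ be the event that $t_u<t_v$ for all $u\in A$, $v\in B$. It says that the first $|A|$ elements of $A\cup B$ are those of $A$, so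
\begin{equation}\label{eq:prob}
\mathbb P\bigl(E(A,B)\bigr)=\binom{n}{|A|}^{-1}\ge\frac1K\qquad\text{if }|A|+|B|=n .
\end{equation}
\emph{The events of a good pair are disjoint.} Indeed, if $u\in A\cap B'$ and $v\in A'\cap B$, then $E(A,B)$ forces $t_u<t_v$ and $E(A',B')$ forces $t_v<t_u$.

For a padded ISP-system with $M$ members, the $M$ events are pairwise disjoint and have probability at least $1/K$, so $M\le K$. This is Bollob\'as's inequality. If $M=K+x$, the probabilities sum to at least $1+x/K$, so the events must overlap, and they overlap only along bad pairs. To quantify this, let $X$ count the events that occur. Since $\binom X2\ge X-1$ for every integer $X\ge0$, taking expectations shows that the probabilities $\mathbb P(E\cap E')$, summed over bad pairs, add up to at least $x/K$. The number of bad pairs is therefore at least $x/K$ divided by the largest possible overlap.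

\begin{example}\label{ex:overlap}
Let $a=\lfloor n/2\rfloor$. We compute the overlap for two kinds of bad pairs.

\emph{Nested complementary members.} Let $|A|=a$, $A'=A\cup\{v\}$, and let $B,B'$ be the complements in $[n]$. Given $E(A',B')$, the event $E(A,B)$ holds if and only if $v$ is the last element of $A'$, which has conditional probability $\frac1{a+1}$. The overlap is about $\frac{1}{(a+1)K}$. If all bad pairs were of this kind, about $(a+1)x$ of them would be needed, as in \eqref{eq:conj}.

\emph{Twins.} Call two members of size $n$ \emph{twins} if they agree in one coordinate and their other coordinates differ by the exchange of one element. For twins $(A,B)$, $(A,B')$ with $|A|=a$, both events hold if and only if $A$ precedes the set $B\cup B'$ of size $n+1-a$. The overlap is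
\[
\binom{n+1}{a}^{-1}=\frac{n+1-a}{n+1}\binom na^{-1}=\frac{\lceil n/2\rceil+1}{n+1}\cdot\frac1K=\frac{1}{\kappa_nK},
\]
about half of the probability of either event.
\end{example}

\begin{example}\label{ex:eight}
In the family \eqref{eq:eight} each of the eight events has probability $\frac16$, so $\mathbb EX=\frac43$ and the overlaps must add up to at least $\frac13$. Each column is a pair of twins: in the first, both events hold if and only if $2,3$ are the first two of the five elements, and in the third, if and only if $1,2$ are the last two. So each overlap is $\frac1{10}=\frac1{\kappa_4K_4}$, and the four add up to $\frac25$. Three overlaps of size at most $\frac1{10}$ would not reach $\frac13$.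
\end{example}

Theorem~\ref{thm:lower} amounts to the statement that no bad pair overlaps more than twins do. Taken literally this is false: members with $B=\emptyset$ have events of probability $1$. Such events are larger than the argument needs, and we shall thin every event down to probability exactly $1/K$. After thinning, the quantity to bound is the overlap divided by the product of the two probabilities.

\begin{lemma}\label{lem:pair}
Let $(A,B)$ and $(A',B')$ be a bad pair of distinct members with $|A|+|B|=|A'|+|B'|=n$, and put $E=E(A,B)$, $E'=E(A',B')$. Then
\begin{equation}\label{eq:pair}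
\frac{\mathbb P(E\cap E')}{\mathbb P(E)\,\mathbb P(E')}\ \le\ \frac{K}{\kappa_n}=K\,\frac{\lceil n/2\rceil+1}{n+1}.
\end{equation}
\end{lemma}

The bound $K$ is trivial, from $\mathbb P(E\cap E')\le\mathbb P(E')$ and \eqref{eq:prob}; the content is the factor $1/\kappa_n$. The twins of Example~\ref{ex:overlap} give equality.

\begin{proof}[Proof of Theorem~\ref{thm:lower}, given Lemma~\ref{lem:pair}]
By Lemma~\ref{lem:pad} we may assume that the members $(A_i,B_i)$, $1\le i\le M$, have size $n$. Let $E_i=E(A_i,B_i)$ and $p_i=\mathbb P(E_i)\ge1/K$. Let $\varepsilon_1,\dots,\varepsilon_M$ be $\{0,1\}$-valued random variables, independent of one another and of the $t_v$, with $\mathbb P(\varepsilon_i=1)=\frac1{Kp_i}\le1$. Put $Y_i=\varepsilon_i\mathbf 1_{E_i}$ and $X=\sum_iY_i$. Then $\mathbb EY_i=1/K$ and $\mathbb EX=M/K$. For a good pair $Y_iY_j=0$, and for a bad pair Lemma~\ref{lem:pair} gives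
\[
\mathbb E[Y_iY_j]=\frac{\mathbb P(E_i\cap E_j)}{K^2p_ip_j}\le\frac1{\kappa_nK}.
\]
Since $\binom X2=\sum_{i<j}Y_iY_j$, we obtain
\[
\operatorname{bad}(\mathcal F)\ \ge\ \kappa_nK\ \mathbb E\binom X2 .
\]
For integers $X$ and $k$ the product $(X-k)(X-k-1)$ of two consecutive integers is nonnegative; expanding, $\binom X2\ge kX-\binom{k+1}2$. Hence $\mathbb E\binom X2\ge kM/K-\binom{k+1}2$, which is the first bound. From $\mathbb E[X^2]\ge(\mathbb EX)^2$ we get $\mathbb E\binom X2\ge\frac12\bigl(M^2/K^2-M/K\bigr)$, which is the second.
\end{proof}

For $n=4$ and $x=2$ the theorem gives $g_4(2)\ge\lceil\frac{10}3\rceil=4$. So the family \eqref{eq:eight} is optimal and $g_4(2)=4$.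

\subsection{The overlap of a bad pair}

For twins $(A,B)$, $(A,B')$ the factor $1/\kappa_n$ has a simple source. The element $w\in B\setminus B'$ is invisible to $E'$, and $E$ requires it to come after $A$, which happens about half of the time. The four sets of a general bad pair can intersect in many patterns, so we first move the pair toward this shape by operations that keep the four sizes, hence $\mathbb P(E)$ and $\mathbb P(E')$, and do not decrease $\mathbb P(E\cap E')$. The tool is Chebyshev's association inequality: if $t$ is a real random variable and $f,g$ are bounded functions that are both nondecreasing or both nonincreasing, then $\mathbb E[f(t)g(t)]\ge\mathbb Ef(t)\,\mathbb Eg(t)$, and the inequality is reversed if one is nondecreasing and the other nonincreasing. To see this, take an independent copy $t'$ and expand $\mathbb E[(f(t)-f(t'))(g(t)-g(t'))]$, whose integrand has constant sign. We apply it to indicators: with the other variables fixed, $\mathbf 1_{E(A,B)}$ is nonincreasing in $t_u$ for $u\in A$ and nondecreasing in $t_v$ for $v\in B$.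

\begin{proof}[Proof of Lemma~\ref{lem:pair}]
Label the members so that $A\cap B'=\emptyset$.

\emph{Step 1: separating first from second coordinates.} Suppose $c\in A'\cap B$. Then $c\notin A$ and $c\notin B'$. Fix all variables except $t_c$, and let $f$ and $g$ be the indicators of $E$ and $E'$ as functions of $t_c$; here $f$ is nondecreasing and $g$ is nonincreasing. The conditional probability of $E\cap E'$ is $\mathbb E[f(t_c)g(t_c)]$. If we replace $c$ in $A'$ by a new element $c^*$ with its own independent variable, it becomes $\mathbb Ef(t_c)\,\mathbb Eg(t_{c^*})$, which is at least as large. The members remain distinct because $c^*\in A'\setminus A$. After doing this for every $c\in A'\cap B$,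
\begin{equation}\label{eq:sep}
(A\cup A')\cap(B\cup B')=\emptyset .
\end{equation}
This step needs $A\cap B'=\emptyset$, that is, badness, to arrive at \eqref{eq:sep}.

\emph{Step 2: normalization.} Both \eqref{eq:pair} and \eqref{eq:sep} are unchanged if we exchange the two members. They are also unchanged if we exchange the first and second coordinates in both members, because $t_v\mapsto1-t_v$ preserves the distribution and turns $E(A,B)$ into $E(B,A)$. We claim that we may assume
\[
|A|\le|A'|\qquad\text{and}\qquad B\not\subseteq B' .
\]
Exchange the members if necessary so that $|A|\le|A'|$, and hence $|B|\ge|B'|$. If $B\subseteq B'$, then $B=B'$, so $|A|=|A'|$, and $A\ne A'$ because the members are distinct. Exchanging coordinates then gives first coordinates of equal size and distinct second coordinates of equal size, as claimed.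

\emph{Step 3: merging first coordinates.} Suppose $u\in A\setminus A'$. Since $|A|\le|A'|$, there is $v\in A'\setminus A$. By \eqref{eq:sep}, $t_u$ enters only $E$ and $t_v$ enters only $E'$. Fix all other variables, and let $f$ be the indicator of $E$ as a function of $t_u$ and $g$ the indicator of $E'$ as a function of $t_v$; both are nonincreasing. Replacing $v$ by $u$ in $A'$ changes the conditional probability of $E\cap E'$ from $\mathbb Ef(t_u)\,\mathbb Eg(t_v)$ to $\mathbb E[f(t_u)g(t_u)]$, which is at least as large. The sets $B,B'$, all sizes and \eqref{eq:sep} are kept, and $|A\setminus A'|$ drops by one. Repeating, we reach $A\subseteq A'$.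

\emph{Step 4: the free element.} Choose $w\in B\setminus B'$; by \eqref{eq:sep}, $w\notin A'\cup B'$. Let $a=|A|$ and $b=|B|=n-a$. An ordering of $A'\cup B'\cup\{w\}$ is an ordering of the $n$ elements of $A'\cup B'$ together with one of its $n+1$ gaps, counting the two ends, as the position of $w$. So the gap is uniform and independent of the ordering of $A'\cup B'$, which determines whether $E'$ holds. The event $E$ forces $w$ to come after all $a$ elements of $A\subseteq A'\cup B'$, which excludes at least the first $a$ gaps and leaves at most $n+1-a=b+1$. Therefore $\mathbb P(E\cap E')\le\mathbb P(E')\frac{b+1}{n+1}$, and by \eqref{eq:prob}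
\[
\frac{\mathbb P(E\cap E')}{\mathbb P(E)\,\mathbb P(E')}\le\frac{\varphi(b)}{n+1},\qquad\text{where }\varphi(b)=\binom nb(b+1).
\]

\emph{Step 5: maximizing over $b$.} It remains to show $\varphi(b)\le K(\lceil n/2\rceil+1)=\varphi(\lceil n/2\rceil)$. For $b\le\lceil n/2\rceil$, bound the two factors separately. For $n/2\le b<n$ we have $n-b\le b$, so
\[
\frac{\varphi(b+1)}{\varphi(b)}=\frac{(n-b)(b+2)}{(b+1)^2}\le\frac{b(b+2)}{(b+1)^2}<1,
\]
and $\varphi$ decreases from $\lceil n/2\rceil$ on.
\end{proof}

\begin{remark}
Distinctness of the members is used only in Step 2, where it supplies the element $w$. It is needed: if repetitions were allowed, repeating $x\le K$ members of an extremal ISP-system would create only $x$ bad pairs. The conditions $A\cap B=\emptyset$ and $|A|+|B|\le n$ enter through \eqref{eq:prob}. Without the first, the pairs $(\{1\},\{1,i\})$, $i\ge2$, and without the second, the pairs $(\{i\},[N]\setminus\{i\})$, give arbitrarily large families with no bad pair.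
\end{remark}

\section{The constant 2 is sharp}\label{sec:sharp}

All lower bounds in Theorem~\ref{thm:sharp} come from Theorem~\ref{thm:lower}; the work lies in the constructions. We use the estimate
\begin{equation}\label{eq:asym}
\binom{n-i}{\lfloor n/2\rfloor+c}=\bigl(2^{-i}+o(1)\bigr)K\qquad(n\to\infty)
\end{equation}
for fixed integers $i\ge0$ and $c$. It follows in $i+|c|$ steps from $\binom{m-1}{s}/\binom ms=\frac{m-s}m$ and $\binom m{s+1}/\binom ms=\frac{m-s}{s+1}$, which tend to $\frac12$ and $1$ when $m=n-O(1)$ and $s=\frac n2+O(1)$.

\subsection{A family from the $3$-cube}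

The proof of $g_n(x)\ge\kappa_nx$ is nearly tight when the bad pairs are twins with balanced sizes and $X\in\{1,2\}$ with high probability, since $\binom X2=X-1$ exactly for these values. This suggests families like \eqref{eq:eight}: the graph $H$ should consist of stars with at most two edges, on a ground set of $n+1$ elements.

Let $G$ be a set with $|G|=n+1$. If $|A|=a$ and $|B|=n-a$, then $U=G\setminus B$ has $a+1$ elements, and $A\cap B=\emptyset$ means $A\subset U$. So we look for many inclusions between two consecutive levels of the subsets of $G$, with small components. Fix a small set $T\subset G$ and disjoint collections $\mathcal S_0,\mathcal S_1$ of subsets of $T$, and admit only the sets $A$ with $A\cap T\in\mathcal S_0$ and the sets $U$ with $U\cap T\in\mathcal S_1$. Then $A\subset U$ forces the single element of $U\setminus A$ into $T$, and the graph splits into copies of pieces of the cube of subsets of $T$. Call a pair $S\subset S'$ with $S\in\mathcal S_0$, $S'\in\mathcal S_1$, $|S'|=|S|+1$ a \emph{marked edge}. By \eqref{eq:asym}, each marked edge yields about $2^{1-|T|}K$ members, so we need more than $2^{|T|-1}$ marked edges.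 For $|T|=1$ there is one. For $|T|=2$ there are at most two, since a singleton cannot be both the top and the bottom of a marked edge. So $|T|=3$ is the first useful case, and we need five marked edges.

\begin{figure}[ht]
\centering
\begin{tikzpicture}[every node/.style={draw,circle,inner sep=0pt,minimum size=7.5mm,font=\small}]
\node (e) at (0,0) {$\emptyset$};
\node[fill=black!25] (a) at (-2,1.2) {$1$};
\node[fill=black!25] (b) at (0,1.2) {$2$};
\node (c) at (2,1.2) {$3$};
\node (ab) at (-2,2.4) {$12$};
\node (ac) at (0,2.4) {$13$};
\node[fill=black!25] (bc) at (2,2.4) {$23$};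
\node[fill=black!25] (t) at (0,3.6) {$123$};
\draw[gray,dashed] (e)--(c) (a)--(ab) (a)--(ac) (b)--(ab) (b)--(bc) (c)--(ac) (bc)--(t);
\draw[ultra thick] (e)--(a) (e)--(b) (c)--(bc) (ab)--(t) (ac)--(t);
\end{tikzpicture}
\caption{The subsets of $T=\{1,2,3\}$, with $\mathcal S_0$ white and $\mathcal S_1$ gray. The five thick edges are those that go up from a white to a gray vertex. They form two stars with two edges each and one single edge.}
\label{fig:cube}
\end{figure}

Let $2\le a\le n-2$, let $T=\{1,2,3\}\subset G$, and put $R=G\setminus T$, $\ell=|R|=n-2$, and
\[
\mathcal S_0=\{\emptyset,3,12,13\},\qquad\mathcal S_1=\{1,2,23,123\}.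
\]
Define $\mathcal C(n,a)$ as the set of all pairs $(A,G\setminus U)$ with
\[
A\subset U\subseteq G,\qquad|A|=a,\qquad|U|=a+1,\qquad A\cap T\in\mathcal S_0,\qquad U\cap T\in\mathcal S_1 .
\]

\begin{lemma}\label{lem:cube}
The set $\mathcal C(n,a)$ is an $n$-family on $n+1$ elements whose members have $|A|=a$ and $|B|=n-a$, and
\[
|\mathcal C(n,a)|=2\binom\ell a+\binom\ell{a-1}+2\binom\ell{a-2},\qquad
\operatorname{bad}(\mathcal C(n,a))=\binom\ell a+\binom\ell{a-2}.
\]
\end{lemma}

\begin{proof}
The first statement is immediate from $|G\setminus U|=n+1-(a+1)$. Let $\mathcal A$ be the collection of $a$-sets $A$ with $A\cap T\in\mathcal S_0$, and $\mathcal B$ the collection of complements of $(a+1)$-sets $U$ with $U\cap T\in\mathcal S_1$. Then $\mathcal C(n,a)$ is the family of Lemma~\ref{lem:stars}. If $(A,G\setminus U)$ is a member, then $|U\setminus A|=1$ and $A\cap T\ne U\cap T$, so $A\cap R=U\cap R$ and $A\cap T\subset U\cap T$ is a marked edge. Adding one element to $\emptyset$ gives $1,2\in\mathcal S_1$ and $3\notin\mathcal S_1$; to $3$, it gives $23\in\mathcal S_1$ and $13\notin\mathcal S_1$; to $12$ or $13$, it gives $123\in\mathcal S_1$.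 So the marked edges are the five in Figure~\ref{fig:cube}.

Conversely, a marked edge $S\subset S'$ and a set $Z\subseteq R$ with $|Z|=a-|S|$ give the member with $A=Z\cup S$, $U=Z\cup S'$. Members sharing a vertex of $H$ have the same $Z$ and marked edges sharing a vertex. Hence the components of $H$ with at least one edge are: a two-edge star with center $A=Z$ for each $Z\in\binom Ra$, a single edge for each $Z\in\binom R{a-1}$, and a two-edge star with center $U=Z\cup T$ for each $Z\in\binom R{a-2}$. Lemma~\ref{lem:stars} gives the counts.
\end{proof}

For $a=\lfloor n/2\rfloor$ each binomial coefficient is about $K/4$, so the family has about $\frac54K$ members and $\frac12K$ bad pairs.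

\begin{proof}[Proof of Theorem~\ref{thm:sharp}(a)]
Theorem~\ref{thm:lower} gives $c_n\ge\kappa_n$. Let $n\ge5$, $a=\lfloor n/2\rfloor$ and $\mathcal C=\mathcal C(n,a)$. Pascal's rule, applied twice, gives $K=\binom{\ell+2}a=\binom\ell a+2\binom\ell{a-1}+\binom\ell{a-2}$, so
\[
x=|\mathcal C|-K=\binom\ell a+\binom\ell{a-2}-\binom\ell{a-1}.
\]
If $n=2h$ with $h\ge3$, put $C=\binom\ell{a-1}=\binom{2h-2}{h-1}$. Then $\binom\ell a=\binom\ell{a-2}=\frac{h-1}hC$, so
\[
\operatorname{bad}(\mathcal C)=\frac{2(h-1)}hC,\qquad x=\frac{h-2}hC,\qquad\frac{\operatorname{bad}(\mathcal C)}x=2+\frac2{h-2}.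
\]
If $n=2h+1$ with $h\ge2$, put $D=\binom{2h-1}h$. Then $\binom\ell a=\binom\ell{a-1}=D$ and $\binom\ell{a-2}=\frac{h-1}{h+1}D$, so
\[
\operatorname{bad}(\mathcal C)=\frac{2h}{h+1}D,\qquad x=\frac{h-1}{h+1}D,\qquad\frac{\operatorname{bad}(\mathcal C)}x=2+\frac2{h-1}.
\]
In both cases $x\ge1$ and $c_n\le g_n(x)/x\le2+O(1/n)$.
\end{proof}

\subsection{Interpolation}

The cube family realizes the ratio $2$ at $x\approx K/4$. Deleting members does not carry this ratio to smaller $x$: each deletion removes at most one bad pair, so about $K/4$ bad pairs are left at $x=0$. Instead we cut the problem into $2^j$ blocks that do not interact, and use the cube family in some blocks and an ISP-system in the others.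

\begin{proof}[Proof of Theorem~\ref{thm:sharp}(b)]
Theorem~\ref{thm:lower} gives $g_n(\lfloor\lambda K\rfloor)\ge\kappa_n\lfloor\lambda K\rfloor=(2\lambda+o(1))K$.

For the upper bound fix integers $j\ge1$ and $0\le r\le2^j$, and put $\rho=r2^{-j}$. Let $J$ and $G$ be disjoint sets with $|J|=j$ and $|G|=n-j+1$. For $I\subseteq J$ put $a_I=\lfloor n/2\rfloor-2|I|$, and let $n$ be so large that $2\le a_I\le n-j-2$ for all $I$. For $r$ of the sets $I$, let $\mathcal G_I$ be a copy of $\mathcal C(n-j,a_I)$ on $G$. For the other $I$, fix $y\in G$, put $G'=G\setminus\{y\}$ and let $\mathcal G_I=\{(A,G'\setminus A):A\in\binom{G'}{a_I}\}$, a family of $\binom{n-j}{a_I}$ complementary members on one level, with no bad pair. In either case the members of $\mathcal G_I$ have $|A|=a_I$ and $|B|=n-j-a_I$. Let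
\[
\mathcal F=\bigl\{(I\cup A,\ (J\setminus I)\cup B):\ I\subseteq J,\ (A,B)\in\mathcal G_I\bigr\}.
\]
Its members are distinct, have disjoint coordinates, and have size $j+(n-j)=n$.

Take two members built from $(I,A,B)$ and $(I',A',B')$. The first coordinate of the former meets the second coordinate of the latter in $(I\setminus I')\cup(A\cap B')$. If $I=I'$, this is $A\cap B'$, so the bad pairs inside a block are those of $\mathcal G_I$. Let $I\ne I'$. If $I\not\subseteq I'$, the intersection is nonempty. If $I\subsetneq I'$, the set $J$ does not help, and the choice of levels takes over: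
\[
|A|+|B'|=a_I+n-j-a_{I'}=n-j+2\bigl(|I'|-|I|\bigr)\ge n-j+2>|G|,
\]
so $A\cap B'\ne\emptyset$. The factor $2$ in $a_I$ is what overcomes the spare element of $G$. The same argument with the two members exchanged shows that members from different blocks are good.

By \eqref{eq:asym} and Lemma~\ref{lem:cube} with $\ell=n-j-2$, a cube block has $(5\cdot2^{-j-2}+o(1))K$ members and $(2\cdot2^{-j-2}+o(1))K$ bad pairs, and each other block has $(2^{-j}+o(1))K$ members. Summing over the $2^j$ blocks,
\[
|\mathcal F|=\Bigl(\tfrac54\rho+(1-\rho)+o(1)\Bigr)K=\Bigl(1+\tfrac\rho4+o(1)\Bigr)K,\qquad\operatorname{bad}(\mathcal F)=\Bigl(\tfrac\rho2+o(1)\Bigr)K .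
\]
Let $\delta>0$. Since $4\lambda<1$, there are $j$ and $r\le2^j$ with $\lambda<\frac\rho4<\lambda+\delta$. For large $n$ we have $|\mathcal F|\ge K+\lfloor\lambda K\rfloor$, and deleting members down to this size creates no bad pair. Thus $\limsup_n g_n(\lfloor\lambda K\rfloor)/K\le2\lambda+2\delta$, and $\delta$ was arbitrary.
\end{proof}

\subsection{Large families}

\begin{proof}[Proof of Theorem~\ref{thm:sharp}(c)]
Since $M/K\to\infty$, we have $M=o(M^2/K)$, and the second bound of Theorem~\ref{thm:lower} with $\kappa_n\to2$ gives $\operatorname{bad}(\mathcal F)\ge(1+o(1))M^2/K$.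

For the upper bound we use large clusters. Let $s$ and $K'$ be as in Lemma~\ref{lem:cluster}; by \eqref{eq:asym}, $K'=(\frac12+o(1))K$. Put $q=\lceil M/K'\rceil$, take distinct elements $u_1,\dots,u_q\notin[n-1]$, and consider all members $(Z,([n-1]\setminus Z)\cup\{u_i\})$ with $Z\in\binom{[n-1]}s$ and $1\le i\le q$. By Lemma~\ref{lem:cluster} there are $qK'\ge M$ members, and since $q-1<M/K'$ the number of bad pairs is
\[
\binom q2K'\le\frac M2\Bigl(\frac M{K'}+1\Bigr)=(1+o(1))\frac{M^2}{2K'}=(1+o(1))\frac{M^2}K .
\]
Delete members until $M$ remain.
\end{proof}

\section{The cases $n\le3$}\label{sec:small}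

Since $\kappa_2=\frac32$ and $\kappa_3=\frac43$ are smaller than the required constant $2$, Theorem~\ref{thm:lower} does not settle $n=2,3$. For such small $n$ the good pairs are rigid enough for a direct argument. We use that a member with $A=\emptyset$ or $B=\emptyset$ is bad with every other member. We write $(a\,|\,bc)$ for $(\{a\},\{b,c\})$, and so on, where the letters of one member are distinct.

For $n=3$ the point is that two members of an extremal ISP-system, such as $(1\,|\,23)$, $(2\,|\,13)$, $(3\,|\,12)$, determine the third.

\begin{lemma}\label{lem:three}
Let $f,g$ be a good pair of members of size $3$. Then at most one member $e$ of size $3$ is good with both $f$ and $g$.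
\end{lemma}

\begin{proof}
A member of a good pair has nonempty coordinates, so $e,f,g$ have the form $(p\,|\,qr)$ or $(pq\,|\,r)$. Write $A_e,B_e$ for the coordinates of $e$, and likewise for $f,g$.

\emph{Both $f$ and $g$ have a one-element first coordinate.} Let $f=(a\,|\,bc)$ and $g=(u\,|\,yz)$. From $A_g\cap B_f\ne\emptyset$ we get $u\in\{b,c\}$, so $u\ne a$. The set $B_e$ meets $A_f$ and $A_g$, so it contains $a$ and $u$. Hence $B_e=\{a,u\}$ and $A_e=\{p\}$. Now $p\in B_f=\{b,c\}$ and $p\ne u$, so $p$ is the other element of $\{b,c\}$, and $e$ is determined.

\emph{Both have a one-element second coordinate.} Exchanging the coordinates of all members preserves good pairs and reduces this to the previous case.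

\emph{Mixed case.} Let $f=(a\,|\,bc)$ and $g=(uy\,|\,z)$. From $A_f\cap B_g\ne\emptyset$ we get $z=a$, so $a\notin\{u,y\}$. If $e=(p\,|\,qr)$, then $A_e\cap B_g\ne\emptyset$ gives $p=a$, while $A_e\cap B_f\ne\emptyset$ gives $p\in\{b,c\}$, and $a\notin\{b,c\}$. If $e=(pq\,|\,r)$, then $A_f\cap B_e\ne\emptyset$ gives $r=a$, while $A_g\cap B_e\ne\emptyset$ gives $r\in\{u,y\}$. So no $e$ exists.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:small}]
Let $|\mathcal F|=M=K+x$.

\emph{$n=1$.} Here $K=1$ and the claim is $\operatorname{bad}(\mathcal F)\ge x$. Every member has an empty coordinate, so all pairs are bad, and $\binom{x+1}2\ge x$.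

\emph{$n=2$.} Here $K=2$ and the claim is $\operatorname{bad}(\mathcal F)\ge2x$. A member of a good pair has the form $(a\,|\,b)$, and its partner must be $(b\,|\,a)$. So the good pairs are pairwise disjoint, there are at most $\frac{x+2}2$ of them, and
\[
\operatorname{bad}(\mathcal F)\ge\binom{x+2}2-\frac{x+2}2=\frac{x(x+2)}2 .
\]
This is at least $2x$ for $x=0$ and for $x\ge2$. For $x=1$ it is $\frac32$, so $\operatorname{bad}(\mathcal F)\ge2$.

\emph{$n=3$.} Here $K=3$ and the claim is again $\operatorname{bad}(\mathcal F)\ge2x$. Suppose it fails, and take a $3$-family with $m=\operatorname{bad}(\mathcal F)<2x$ and $x$ minimal; then $x\ge1$. By Lemma~\ref{lem:pad} we may assume that all members have size $3$. If a member lay in two or more bad pairs, deleting it would leave $3+(x-1)$ members and fewer than $2(x-1)$ bad pairs, against the choice of $x$. So the $m$ bad pairs are pairwise disjoint, and $2m\le M=3+x$. Keeping one member of each bad pair and all members in no bad pair gives an ISP-system of size $M-m$. By Bollob\'as's inequality $M-m\le3$, that is, $m\ge x$. Then $2x\le3+x$, so $x\le3$. For $x=1$ we have $1\le m<2$; for $x=2$ we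 have $m\ge2$ and $2m\le5$; for $x=3$ we have $m\ge3$ and $2m\le6$. In each case $m=x\ge1$, so $M-m=3$.

Let $\{e,e'\}$ be a bad pair. The ISP-system above has three members, and we may keep either $e$ or $e'$ without changing the other two, say $f$ and $g$. Then $e\ne e'$ are both good with $f$ and $g$, which contradicts Lemma~\ref{lem:three}.

The last assertion follows from Theorem~\ref{thm:false}.
\end{proof}

\begin{thebibliography}{1}
\bibitem{BTW}
Jozsef Balogh, Andrew Treglown, Adam Zsolt Wagner,
\emph{Applications of graph containers in the Boolean lattice},
arXiv:1602.05870 (2016).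
\end{thebibliography}
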